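\title{Self-affine attractors of surface regularity one}

\begin{abstract}
The surface regularity $\boldsymbol s(G)$ of a compact set $G\subset\mathbb R^n$ is the critical exponent of decay of $|G_\varepsilon|-|G|$, where $G_\varepsilon$ is the $\varepsilon$-neighborhood of $G$. For sets of positive measure it is at most $1$, and parallelepipeds attain this value. We ask whether an attractor of an integer expanding matrix and a complete set of digits with $\boldsymbol s(G)=1$ must be a parallelepiped. The answer is yes in dimension one and no in every dimension $n\ge2$, even for tiles with $|G_\varepsilon|-|G|=O(\varepsilon)$. For tiles of isotropic matrices the bound $O(\varepsilon)$ does force a unimodular parallelepiped, while the bound $O(\varepsilon\log\frac1\varepsilon)$, and hence $\boldsymbol s=1$, does not.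
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $M$ be an $n\times n$ integer matrix that is \emph{expanding}: all its eigenvalues have modulus greater than $1$. Put $m=|\det M|\ge2$, and let $D\subset\mathbb Z^n$ be a complete set of coset representatives of $\mathbb Z^n/M\mathbb Z^n$, so that $|D|=m$. The elements of $D$ are called digits. The \emph{attractor} of the pair $(M,D)$ is the unique nonempty compact set $G\subset\mathbb R^n$ with
\begin{equation}\label{eq:attractor}
G=\bigcup_{d\in D}M^{-1}(G+d).
\end{equation}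
Its Lebesgue measure $|G|$ is at least $1$ (Lemma~\ref{lem:attractor}), and $G$ is called a \emph{tile} if $|G|=1$. One may think of $G$ as the set of ``fractional parts'' $\sum_{k\ge1}M^{-k}d_k$ in the number system with base $M$ and digits $D$. For $n=1$, $M=2$, the digits $\{0,1\}$ give the tile $[0,1]$, and the digits $\{0,3\}$ give the attractor $[0,3]$, which is not a tile. For $M=2I_n$ and $D=\{0,1\}^n$ the attractor is the unit cube.

To measure how rough the boundary of a compact set $G$ is, let $G_\varepsilon=G+\mathcal B(0,\varepsilon)$ be its $\varepsilon$-neighborhood, where $\mathcal B(0,\varepsilon)$ is the Euclidean ball of radius $\varepsilon$ centered at the origin, and define the \emph{surface regularity}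
\[
\boldsymbol s(G)=\sup\bigl\{s\ge0:\ \text{there is } C>0 \text{ with } |G_\varepsilon|-|G|\le C\varepsilon^s \text{ for all }\varepsilon\in(0,1]\bigr\}.
\]
We take the ball closed. The open ball gives the same measure $|G_\varepsilon|$: if $z$ is at distance exactly $\varepsilon$ from $G$ and $y\in G$ is a nearest point, the open ball of radius $\varepsilon$ about $y$ misses the set of such $z$ and has density $\frac12$ at $z$, so this set has no density points and is null.

The quantity $|G_\varepsilon|-|G|$ is the volume of the outer collar $G_\varepsilon\setminus G$. Every point of the collar is within $\varepsilon$ of $\partial G$. So if $\partial G$ can be covered by $C\varepsilon^{-\kappa}$ balls of radius $\varepsilon$ for all $\varepsilon\in(0,1]$, then the collar has volume $O(\varepsilon^{n-\kappa})$ and $\boldsymbol s(G)\ge n-\kappa$. A boundary that is as thin as a hypersurface, $\kappa=n-1$, gives $\boldsymbol s\ge1$, and this is the extreme case: $\boldsymbol s(G)\le1$ whenever $|G|>0$. The value $1$ is attained by convex sets, by sets with piecewise smooth boundary and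 by finite unions of such sets; in particular it is attained by parallelepipeds, that is, by sets $x_0+B[0,1]^n$ with $B$ real and invertible. The following question comes from \cite{Protasov}.

\medskip
\noindent\textbf{Question.} \emph{If an attractor satisfies $\boldsymbol s(G)=1$, must it be a parallelepiped?}
\medskip

There is a good reason to expect the answer yes. Suppose that $G$ is a tile and that its boundary has a tangent hyperplane at some point $x$. Magnify $G$ near $x$ by $M^k$. On the one hand, the magnified set should look more and more like a half-space. On the other hand, by \eqref{eq:attractor} it is a union of integer translates of $G$, and these translates tile the space. So the tiling $G+\mathbb Z^n$ should have a hyperplane that cuts no tile, and enough such hyperplanes confine $G$ to a parallelepiped of volume one. This argument hides two assumptions: that $M^k$ magnifies all directions at the same rate, and that $\boldsymbol s=1$ provides tangent hyperplanes. Our results show that each of them can fail, that the argument is correct when both are granted, and that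 in dimension one nothing needs to be granted.

\begin{theorem}\label{thm:A}
For every $n\ge2$ there is a pair $(M,D)$ whose attractor $G$ is a tile with $|G_\varepsilon|-|G|\le C\varepsilon$ for $\varepsilon\in(0,1]$, so that $\boldsymbol s(G)=1$, and is not a parallelepiped. For $n=2$ one may take
\[
M=\begin{pmatrix}2&0\\0&3\end{pmatrix},\qquad D=\{(i,\,j+i):\ i\in\{0,1\},\ j\in\{0,1,2\}\},
\]
and this tile is not even a finite union of convex sets.
\end{theorem}

The matrix $M$ is called \emph{isotropic} if it is diagonalizable over $\mathbb C$ and its eigenvalues have equal modulus. Equivalently, $M=\lambda SOS^{-1}$ with $O$ orthogonal, $S$ real and invertible, and $\lambda=m^{1/n}$: in a basis formed by real eigenvectors and by the real and imaginary parts of complex ones, $M/\lambda$ is block diagonal with blocks $\pm1$ and plane rotations.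

\begin{theorem}\label{thm:B}
Let $M$ be isotropic and let $G$ be a tile. If
\[
\liminf_{\varepsilon\to0}\frac{|G_\varepsilon|-|G|}{\varepsilon}<\infty,
\]
then $G=x_0+B[0,1]^n$ for some $x_0\in\mathbb R^n$ and $B\in GL_n(\mathbb Z)$. Hence a tile of an isotropic matrix is either a parallelepiped or satisfies $(|G_\varepsilon|-|G|)/\varepsilon\to\infty$ as $\varepsilon\to0$.
\end{theorem}

\begin{theorem}\label{thm:C}
Let $M=3I_2$ and $D=\{(i,\,j+a_i): i,j\in\{0,1,2\}\}$ with $(a_0,a_1,a_2)=(0,1,0)$. The attractor $G$ is a tile with
\[
|G_\varepsilon|-|G|\le 10.5\,\varepsilon+4\varepsilon\log_3\tfrac1\varepsilon\qquad(0<\varepsilon\le1),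
\]
so that $\boldsymbol s(G)=1$. Moreover $|G_\varepsilon|-|G|\ge\frac23\varepsilon\log_3\frac1\varepsilon$ for $\varepsilon=3^{-N}$, $N\ge0$, so that $G$ is not a parallelepiped.
\end{theorem}

Thus the hypothesis of Theorem~\ref{thm:B} cannot be weakened to $\boldsymbol s(G)=1$, and the Question has a negative answer even for $M=3I_2$.

\begin{theorem}\label{thm:D}
Let $n=1$, with no assumption on $|G|$. If $\boldsymbol s(G)=1$, then $G$ is a segment.
\end{theorem}

Isotropic attractors of measure greater than $1$ in dimension $n\ge2$ are not treated here.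

Section~\ref{sec:basic} collects the basic properties of attractors and neighborhoods. The two counterexamples belong to one family and are handled by one estimate in Section~\ref{sec:shear}. Section~\ref{sec:isotropic} makes the magnification argument rigorous by means of De Giorgi's blow-up theorem. Section~\ref{sec:line} treats the line, where the task is to improve $\boldsymbol s=1$ to a bound $O(\varepsilon)$; this is done with a transfer operator on trigonometric polynomials.

\section{Attractors and neighborhoods}\label{sec:basic}

Two sets are \emph{essentially disjoint} if their intersection is null. Since the spectral radius of $M^{-1}$ is less than $1$, the norms $\|M^{-k}\|$ decay geometrically. The set of all sums $\sum_{k\ge1}M^{-k}d_k$ with $d_k\in D$ is therefore a continuous image of the compact space $D^{\mathbb N}$, and it satisfies \eqref{eq:attractor}; by uniqueness,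
\begin{equation}\label{eq:series}
G=\Bigl\{\sum_{k\ge1}M^{-k}d_k:\ d_k\in D\Bigr\}.
\end{equation}
Let $D_0=\{0\}$ and $D_k=D+MD_{k-1}=\{\sum_{i<k}M^id_i: d_i\in D\}\subset\mathbb Z^n$. An element $d+Md'$ of $D_k$ determines $d\in D$ by its residue modulo $M\mathbb Z^n$, and then $d'\in D_{k-1}$. So this representation is unique, and $|D_k|=m^k$.

\begin{lemma}\label{lem:attractor}
Let $G$ be the attractor of $(M,D)$ and let $k\ge0$.
\begin{itemize}
\item[(a)] $M^kG=\bigcup_{d\in D_k}(G+d)$, and the sets $G+d$, $d\in D_k$, are essentially disjoint.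
\item[(b)] $G+\mathbb Z^n=\mathbb R^n$. Consequently $|G|\ge1$, with equality if and only if the translates $G+l$, $l\in\mathbb Z^n$, are essentially disjoint.
\item[(c)] Every nonempty relatively open subset of $G$ has positive measure.
\item[(d)] If $G$ is a tile and $l\in\mathbb Z^n$, then $G+l$ is either contained in $M^kG$ or essentially disjoint from it.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Equation \eqref{eq:attractor} says $MG=G+D$, and by induction $M^kG=M(G+D_{k-1})=G+D+MD_{k-1}=G+D_k$. The union of the $m^k$ sets $G+d$ has measure $|M^kG|=m^k|G|$, the sum of their measures, so the overlaps are null.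

(b) The set $E=G+\mathbb Z^n$ is closed, and $ME=G+D+M\mathbb Z^n=E$ because $D$ is a complete set of residues. Hence $E=M^{-k}E$ is invariant under translations by the lattice $M^{-k}\mathbb Z^n$, for every $k$. The fundamental domains $M^{-k}[0,1]^n$ of these lattices have diameters tending to $0$, so $E$ is dense, and being closed it equals $\mathbb R^n$. Thus $\sum_{l\in\mathbb Z^n}\mathbf 1_G(x-l)\ge1$ everywhere. The integral of this sum over $[0,1)^n$ is $|G|$, so $|G|\ge1$, with equality exactly when the sum is $1$ almost everywhere.

(c) By (a), $G$ is covered by the pieces $M^{-k}(G+d)\subset G$, $d\in D_k$, whose diameters tend to $0$ as $k\to\infty$. A nonempty relatively open set contains such a piece, which has measure $m^{-k}|G|>0$.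

(d) If $l\in D_k$, then $G+l\subset M^kG$ by (a). Otherwise $G+l$ is essentially disjoint from each $G+d$, $d\in D_k$, by (b).
\end{proof}

Part (c) is used to turn statements that hold up to null sets into exact ones. Part (d) is the rigidity behind Theorem~\ref{thm:B}.

\begin{lemma}\label{lem:nbhd}
Let $G\subset\mathbb R^n$ be compact and $\chi=\mathbf 1_G$.
\begin{itemize}
\item[(a)] For $h\in\mathbb R^n\setminus\{0\}$ we have $\tfrac12\|\chi(\cdot-h)-\chi\|_{L^1}=|(G+h)\setminus G|\le|G_{|h|}|-|G|$.
\item[(b)] If $|G|>0$, then $\boldsymbol s(G)\le1$.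
\item[(c)] If $G$ is a parallelepiped, then $|G_\varepsilon|-|G|\le C\varepsilon$ for $\varepsilon\in(0,1]$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Both $(G+h)\setminus G$ and $G\setminus(G+h)$ have measure $|G|-|G\cap(G+h)|$, and $(G+h)\setminus G\subset G_{|h|}\setminus G$.

(b) On each line parallel to the last coordinate axis that meets $G$, the collar $G_\varepsilon\setminus G$ contains two segments of length $\varepsilon$, beyond the first and the last point of $G$. By Fubini's theorem $|G_\varepsilon|-|G|\ge2c\varepsilon$, where $c$ is the $(n-1)$-dimensional measure of the projection of $G$ along that axis ($c=1$ if $n=1$), and $c>0$ since $|G|>0$.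

(c) If $G=x_0+B[0,1]^n$ and $\kappa=\|B^{-1}\|$, then $G_\varepsilon\subset x_0+B[-\kappa\varepsilon,1+\kappa\varepsilon]^n$, so $|G_\varepsilon|-|G|\le|\det B|\,((1+2\kappa\varepsilon)^n-1)$.
\end{proof}

\section{Sheared squares: proofs of Theorems \ref{thm:A} and \ref{thm:C}}\label{sec:shear}

\subsection{The construction}
Both examples are obtained from the unit square by sliding its vertical segments up or down. Let $p\in\{2,3\}$, let $a_0,\dots,a_{p-1}$ be integers, and put
\[
M=\begin{pmatrix}p&0\\0&3\end{pmatrix},\qquad D=\{(i,\,j+a_i):\ 0\le i\le p-1,\ 0\le j\le2\}.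
\]
For fixed $i$ the numbers $j+a_i$ run over all residues modulo $3$, so $D$ is a complete set of residues modulo $M\mathbb Z^2=p\mathbb Z\times3\mathbb Z$. For a sequence $\omega\in\{0,\dots,p-1\}^{\mathbb N}$ let
\[
x(\omega)=\sum_{k\ge1}\omega_kp^{-k},\qquad y(\omega)=\sum_{k\ge1}a_{\omega_k}3^{-k}.
\]
In \eqref{eq:series} the digits $j_k$ are chosen independently of the $\omega_k$, and $\sum j_k3^{-k}$ takes all values in $[0,1]$. Therefore
\begin{equation}\label{eq:shear}
G=\bigl\{(x(\omega),\,y(\omega)+t):\ \omega\in\{0,\dots,p-1\}^{\mathbb N},\ t\in[0,1]\bigr\}.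
\end{equation}
All $x\in[0,1]$ outside a countable set have a unique expansion $x=x(\omega)$; for these we write $g(x)=y(\omega)$, and the vertical fiber of $G$ over $x$ is $[g(x),g(x)+1]$. Hence $|G|=1$: every member of the family is a tile.

For $p=3$ and $a_i=i$ we get $g(x)=x$, and $G$ is the parallelogram with vertices $(0,0)$, $(1,1)$, $(1,2)$, $(0,1)$. Theorem~\ref{thm:A} keeps $a_i=i$ but takes $p=2$, so that $g$ reads the binary digits of $x$ in base three. Theorem~\ref{thm:C} keeps $p=3$ but changes the $a_i$. Figure~\ref{fig:tiles} shows both tiles. From now on $a_i\in\{0,1\}$, so that $0\le y(\omega)\le\frac12$.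

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3]
\foreach \xa in {0,1} \foreach \xb in {0,1} \foreach \xc in {0,1} \foreach \xd in {0,1} \foreach \xe in {0,1}
  \filldraw[gray,line width=0.1pt] ({\xa/2+\xb/4+\xc/8+\xd/16+\xe/32},{\xa/3+\xb/9+\xc/27+\xd/81+\xe/243}) rectangle ++({1/32},1);
\draw (0,-0.05) node[below] {$0$} -- (1,-0.05) node[below] {$1$};
\begin{scope}[shift={(1.6,0)}]
\foreach \xa/\ya in {0/0,1/1,2/0} \foreach \xb/\yb in {0/0,1/1,2/0} \foreach \xc/\yc in {0/0,1/1,2/0} \foreach \xd/\yd in {0/0,1/1,2/0}
  \filldraw[gray,line width=0.1pt] ({\xa/3+\xb/9+\xc/27+\xd/81},{\ya/3+\yb/9+\yc/27+\yd/81}) rectangle ++({1/81},1);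
\draw (0,-0.05) node[below] {$0$} -- (1,-0.05) node[below] {$1$};
\end{scope}
\end{tikzpicture}
\caption{Two tiles obtained by sliding the vertical segments of the unit square. Left: $M=\operatorname{diag}(2,3)$; the segment over $x=\sum\omega_k2^{-k}$ is raised by $\sum\omega_k3^{-k}$ (first five digits shown). Right: $M=3I_2$; the segment over $x=\sum\omega_k3^{-k}$ is raised by the sum of $3^{-k}$ over the places with $\omega_k=1$ (first four digits shown).}
\label{fig:tiles}
\end{figure}

\subsection{The collar and the variation of the shift}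
The collar of $G$ consists of a frame of area $O(\varepsilon)$, as for the square, and of the strips along the vertical walls created by the sliding. At scale $\varepsilon\approx p^{-N}$ the total height of the walls is the variation of $g$ sampled at that scale. For a word $w\in\{0,\dots,p-1\}^N$ let
\[
x_w=\sum_{k\le N}w_kp^{-k},\qquad y_w=\sum_{k\le N}a_{w_k}3^{-k},\qquad I_w=[x_w,\,x_w+p^{-N}].
\]
In the lexicographic order of words the intervals $I_w$ follow one another from left to right and cover $[0,1]$. Let $w^+$ and $w^-$ be the successor and the predecessor of $w$, when they exist, and put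
\[
V_N=\sum_{w}|y_{w^+}-y_w|,\qquad V_0=0,
\]
where the sum is over all words of length $N$ but the last. For $N=2$ the successive values $y_w$ are $0,\frac19,\frac13,\frac49$ in Theorem~\ref{thm:A}, so $V_2=\frac49$; the sequence is increasing and stays below $\frac12$. In Theorem~\ref{thm:C} they are $0,\frac19,0,\frac13,\frac49,\frac13,0,\frac19,0$, with two steps of size $\frac13$ and six of size $\frac19$, so $V_2=\frac23+\frac23$: each level contributes the same amount.

\begin{lemma}\label{lem:collar}
Let $N\ge0$.
\begin{itemize}
\item[(a)] If $p^{-N-1}<\varepsilon\le p^{-N}$, then $|G_\varepsilon|-|G|\le\frac12\,3^{-N}+9\varepsilon+2p^{-N}V_N$.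
\item[(b)] If $\varepsilon=p^{-N}$, then $|G_\varepsilon|-|G|\ge p^{-N}V_N$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A point $(x,y)$ of \eqref{eq:shear} whose sequence $\omega$ begins with the word $w'$ of length $N$ has $x\in I_{w'}$ and $y_{w'}\le y\le y_{w'}+1+\frac12 3^{-N}$, since $\sum_{k>N}3^{-k}=\frac123^{-N}$. Let $x_0$ be an interior point of $I_w$. If $(x_0,y_0)\in G_\varepsilon$, there is $(x,y)\in G$ with $|x-x_0|\le\varepsilon\le p^{-N}$ and $|y-y_0|\le\varepsilon$. Then $x_w-p^{-N}<x<x_w+2p^{-N}$, so $w'\in\{w^-,w,w^+\}$. The fiber of $G_\varepsilon$ over $x_0$ therefore has length at most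
\[
1+\tfrac123^{-N}+2\varepsilon+|y_{w^+}-y_w|+|y_w-y_{w^-}|,
\]
where a term with a nonexistent neighbor is omitted. Integrating over $[0,1]$ gives at most $1+\frac123^{-N}+2\varepsilon+2p^{-N}V_N$. Over $[-\varepsilon,0)\cup(1,1+\varepsilon]$ the fibers have length at most $\frac32+2\varepsilon$, because $G\subset[0,1]\times[0,\frac32]$; this contributes at most $2\varepsilon(\frac32+2\varepsilon)\le7\varepsilon$. All other fibers are empty.

(b) Let $h=(\varepsilon,0)$ and let $w$ be a word of length $N$ other than the first. For almost every $x\in I_w$, written as $x=x_w+p^{-N}\xi$ with $\xi\in[0,1]$, we have $x-\varepsilon=x_{w^-}+p^{-N}\xi$, so that $g(x)=y_w+3^{-N}g(\xi)$ and $g(x-\varepsilon)=y_{w^-}+3^{-N}g(\xi)$. The fibers of $G$ and of $G+h$ over $x$ are unit segments shifted by $|y_w-y_{w^-}|\le\frac12$ with respect to each other, so the fiber of $(G+h)\setminus G$ has length $|y_w-y_{w^-}|$. Hence $|(G+h)\setminus G|\ge p^{-N}V_N$, and Lemma~\ref{lem:nbhd}(a) concludes.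
\end{proof}

It remains to compute $V_N$. Every word of length $N$ but the last is uniquely $w=u\,i\,(p-1)^{N-k}$, where $1\le k\le N$, the prefix $u$ has length $k-1$, $i\le p-2$, and the exponent denotes repetition. Then $w^+=u\,(i+1)\,0^{N-k}$ and
\begin{equation}\label{eq:step}
y_{w^+}-y_w=(a_{i+1}-a_i)\,3^{-k}+(a_0-a_{p-1})\sum_{k<l\le N}3^{-l}.
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Here $p=3$ and $a_0=a_2$, so \eqref{eq:step} equals $\pm3^{-k}$. For each $k$ there are $2\cdot3^{k-1}$ choices of $(u,i)$, hence $V_N=\sum_{k=1}^N2\cdot3^{k-1}3^{-k}=\frac23N$. Given $\varepsilon\in(0,1]$, take $N\ge0$ with $3^{-N-1}<\varepsilon\le3^{-N}$. Then $3^{-N}<3\varepsilon$ and $N\le\log_3\frac1\varepsilon$, and Lemma~\ref{lem:collar}(a) gives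
\[
|G_\varepsilon|-|G|\le\tfrac32\varepsilon+9\varepsilon+2\cdot3\varepsilon\cdot\tfrac23N\le10.5\,\varepsilon+4\varepsilon\log_3\tfrac1\varepsilon.
\]
This is $O(\varepsilon^s)$ for every $s<1$, so $\boldsymbol s(G)=1$ by Lemma~\ref{lem:nbhd}(b). For $\varepsilon=3^{-N}$, Lemma~\ref{lem:collar}(b) gives $|G_\varepsilon|-|G|\ge\frac23N\varepsilon=\frac23\varepsilon\log_3\frac1\varepsilon$. This is not $O(\varepsilon)$, so $G$ is not a parallelogram by Lemma~\ref{lem:nbhd}(c).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $n=2$, $p=2$, $(a_0,a_1)=(0,1)$.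

\emph{Linear bound.} The difference \eqref{eq:step} is $3^{-k}-\sum_{k<l\le N}3^{-l}>\frac123^{-k}>0$. So the sum $V_N$ telescopes: $V_N=y_{1^N}-y_{0^N}<\frac12$. For $2^{-N-1}<\varepsilon\le2^{-N}$ we have $\frac123^{-N}\le\frac122^{-N}<\varepsilon$ and $2\cdot2^{-N}V_N\le2^{-N}<2\varepsilon$. Lemma~\ref{lem:collar}(a) gives $|G_\varepsilon|-|G|\le12\varepsilon$ for $\varepsilon\in(0,1]$, and $\boldsymbol s(G)=1$ by Lemma~\ref{lem:nbhd}(b).

\emph{The lower edge jumps at every dyadic point.} For $x\in[0,1]$ let $\ell(x)=\min\{y:(x,y)\in G\}$, which is the least $y(\omega)$ with $x(\omega)=x$. Let $x^*\in(0,1)$ be an odd multiple of $2^{-k}$, so that $x^*=x_{u1}$ for a word $u$ of length $k-1$. If $x^*-2^{-k}<x<x^*$, then $x$ is interior to $I_{u0}$, every expansion of $x$ begins with $u0$, and $\ell(x)\le y_u+\frac123^{-k}$. If $x^*<x<x^*+2^{-k}$, every expansion begins with $u1$, and $\ell(x)\ge y_u+3^{-k}$. So $\ell$ is discontinuous at $x^*$.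

\emph{Not a finite union of convex sets.} Suppose $G=C_1\cup\dots\cup C_r$ with $C_i$ convex and nonempty. Replacing $C_i$ by its closure, which is convex and lies in $G$, we may assume that $C_i$ is compact. Its projection to the $x$-axis is a closed interval $[\alpha_i,\beta_i]$, and $\ell_i(x)=\min\{y:(x,y)\in C_i\}$ is a convex function on it, hence continuous on $(\alpha_i,\beta_i)$. On an open subinterval of $[0,1]$ that contains no $\alpha_i$ or $\beta_i$, the function $\ell$ is the minimum of a fixed finite family of the $\ell_i$ and is continuous. Such a subinterval contains dyadic points, a contradiction. In particular $G$ is not convex and not a parallelogram.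

\emph{Dimension $n\ge3$.} Take $M'=\operatorname{diag}(2,3,2,\dots,2)$ and $D'=D\times\{0,1\}^{n-2}$, a complete set of residues modulo $M'\mathbb Z^n$. By \eqref{eq:series} the attractor is $G'=G\times[0,1]^{n-2}$, of measure $1$. Since $G'_\varepsilon\subset G_\varepsilon\times[-\varepsilon,1+\varepsilon]^{n-2}$, we have $|G'_\varepsilon|-1\le(1+12\varepsilon)(1+2\varepsilon)^{n-2}-1\le C\varepsilon$ on $(0,1]$. The set $G'$ is not convex, because its plane section $G\times\{0\}$ is not; so it is not a parallelepiped.
\end{proof}

\section{Isotropic tiles: proof of Theorem \ref{thm:B}}\label{sec:isotropic}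

\subsection{The argument on the line}
The mechanism is visible in the following case, where no limit is needed. The statement is also the last step in the proof of Theorem~\ref{thm:D}.

\begin{proposition}\label{prop:segments}
Let $n=1$. If a tile $G$ is a finite union of segments of positive length, then $G$ is a segment of length $1$.
\end{proposition}

\begin{proof}
Let $a=\min G$, $b=\max G$. There is $\eta>0$ with $(G-a)\cap[-\eta,\eta]=[0,\eta]$. For even $k$ we have $M^k=m^k$; write $m^ka=z+q$ with $z\in\mathbb Z$, $q\in[0,1)$. The set $m^kG-z=m^k(G-a)+q$ coincides with the half-line $[q,\infty)$ inside the window $W=[q-m^k\eta,\,q+m^k\eta]$. Suppose that an integer $l$ satisfies $q-b<l<q-a$, that is, $a+l<q<b+l$. Then $G+l$ lies within distance $b-a$ of $q$, so $G+l\subset W$ if $k$ was chosen with $m^k\eta\ge b-a$. By Lemma~\ref{lem:attractor}(d), $G+l$ is contained in $m^kG-z$ or essentially disjoint from it. The first is impossible since $a+l<q$. The second is impossible since $(G+l)\cap(q,\infty)$ is nonempty and so has positive measure by Lemma~\ref{lem:attractor}(c). Thus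 the open interval $(q-b,q-a)$ contains no integer, and $b-a\le1$. A closed set of measure $1$ in $[a,a+1]$ is the whole segment.
\end{proof}

In higher dimension three things change. A boundary point at which $G$ looks like a half-space must be found; the picture is a half-space only in the limit; and one needs $n$ independent directions.

\subsection{Tangent half-spaces}
We recall the facts on sets of finite perimeter; see \cite[Ch.~5]{EG} or \cite[Ch.~3]{AFP}. Let $E\subset\mathbb R^n$ have finite measure and $\chi=\mathbf 1_E$. The set $E$ has \emph{finite perimeter} if the distributional gradient $D\chi$ is a finite $\mathbb R^n$-valued Radon measure, that is, $\int\chi\,\partial_i\varphi\,dx=-\int\varphi\,d(D\chi)_i$ for $\varphi\in C_c^\infty(\mathbb R^n)$ and $1\le i\le n$. One then writes $D\chi=\sigma|D\chi|$, where $|D\chi|$ is the total variation measure and $\sigma$ is a Borel field of unit vectors. \emph{De Giorgi's theorem} states that for $|D\chi|$-almost every $x$ the sets $t(E-x)$ converge, as $t\to\infty$, to the half-space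
\[
H_{\sigma(x)}=\{y:\langle y,\sigma(x)\rangle\ge0\}
\]
in $L^1_{\mathrm{loc}}$, which means that the indicator functions converge in $L^1$ on every ball.

Let $G$ satisfy the hypotheses of Theorem~\ref{thm:B} and $\chi=\mathbf 1_G$. Take $\varepsilon_j\to0$ and $C$ with $|G_{\varepsilon_j}|-|G|\le C\varepsilon_j$. For a coordinate vector $e_i$ and $\varphi\in C_c^\infty(\mathbb R^n)$, the difference quotients of $\varphi$ converge uniformly to $\partial_i\varphi$, so
\[
\int\chi\,\partial_i\varphi\,dx=\lim_j\int\chi(x)\,\frac{\varphi(x+\varepsilon_je_i)-\varphi(x)}{\varepsilon_j}\,dx=\lim_j\int\frac{\chi(x-\varepsilon_je_i)-\chi(x)}{\varepsilon_j}\,\varphi(x)\,dx.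
\]
By Lemma~\ref{lem:nbhd}(a) the modulus of the last integral is at most $2C\|\varphi\|_\infty$. The functional $\varphi\mapsto\int\chi\,\partial_i\varphi$ thus extends to a bounded functional on $C_0(\mathbb R^n)$, and by the Riesz representation theorem it is a finite measure. So $G$ has finite perimeter. This is the only use of the linear bound, and a sequence $\varepsilon_j$ is enough.

\subsection{Normals are short lattice directions}
For $v\in\mathbb R^n$ let $\operatorname{wd}(v)=\max_{y\in G}\langle y,v\rangle-\min_{y\in G}\langle y,v\rangle$, and put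
\[
V=\{v\in\mathbb Z^n\setminus\{0\}:\ \operatorname{wd}(v)\le1\}.
\]
A vector $v\in V$ confines $G$ to a slab $\alpha\le\langle y,v\rangle\le\alpha+1$.

\begin{lemma}\label{lem:normal}
For $|D\chi|$-almost every $x$, the vector $\sigma(x)$ is a positive multiple of an element of $V$.
\end{lemma}

\begin{proof}
Fix $x$ as in De Giorgi's theorem and put $\sigma=\sigma(x)$. The theorem speaks of the dilations $t(G-x)$, whereas Lemma~\ref{lem:attractor}(d) speaks of $M^kG$. Isotropy reconciles the two.

\emph{Blow-up along powers of $M$.} Write $M^k=\lambda^kA_k$ with $A_k=SO^kS^{-1}$. The matrices $A_k^{\pm1}$ are uniformly bounded and $|\det A_k|=1$. By compactness of the orthogonal group some sequence $O^{r_j}$ converges, and we may assume that $k_j=r_{j+1}-r_j\to\infty$; then $O^{k_j}=O^{r_{j+1}}(O^{r_j})^{-1}\to I$, so $A_{k_j}\to I$. Write $M^kx=z_k+q_k$ with $z_k\in\mathbb Z^n$, $q_k\in[0,1)^n$, and pass to a subsequence along which $q_{k_j}\to q$. With $E_k=\lambda^k(G-x)$,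
\[
M^kG-z_k=A_kE_k+q_k .
\]
We claim that along $k=k_j$ these sets converge in $L^1_{\mathrm{loc}}$ to $H=H_\sigma+q=\{y:\langle y,\sigma\rangle\ge\beta\}$, where $\beta=\langle q,\sigma\rangle$. Given a ball $\mathcal B$, the sets $A_k^{-1}(\mathcal B-q_k)$ lie in a fixed ball $\mathcal B'$, and since $A_k$ preserves measure,
\[
\bigl|\bigl((A_kE_k+q_k)\,\triangle\,(A_kH_\sigma+q_k)\bigr)\cap\mathcal B\bigr|\le|(E_k\triangle H_\sigma)\cap\mathcal B'|\to0 .
\]
Also the indicators of the half-spaces $A_{k_j}H_\sigma+q_{k_j}$ converge to $\mathbf 1_H$ at every point outside the hyperplane $\partial H$, hence in $L^1(\mathcal B)$. This proves the claim.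

\emph{The hyperplane $\partial H$ cuts no tile.} Let $l\in\mathbb Z^n$. By Lemma~\ref{lem:attractor}(d),
\[
|(G+l)\cap(M^kG-z_k)|=|(G+l+z_k)\cap M^kG|\in\{0,1\}.
\]
In the limit, $|(G+l)\cap H|\in\{0,1\}$. If this measure is $1$, the relatively open subset $(G+l)\setminus H$ of $G+l$ is null; if it is $0$, the relatively open subset $(G+l)\cap\operatorname{int}H$ is null. By Lemma~\ref{lem:attractor}(c) the null subset is empty. So $G+l$ lies in $\{\langle y,\sigma\rangle\ge\beta\}$ or in $\{\langle y,\sigma\rangle\le\beta\}$.

\emph{Rationality.} Let $a$ and $b$ be the minimum and maximum of $\langle\cdot,\sigma\rangle$ on $G$; we have $a<b$ since $|G|>0$. What we proved says that $a+\langle l,\sigma\rangle\ge\beta$ or $b+\langle l,\sigma\rangle\le\beta$ for every $l\in\mathbb Z^n$. So the additive group $\{\langle l,\sigma\rangle:l\in\mathbb Z^n\}\subset\mathbb R$ misses the open interval $(\beta-b,\beta-a)$. A nonzero subgroup of $\mathbb R$ that is not dense has the form $c\mathbb Z$ with $c>0$, and it meets every open interval of length greater than $c$; hence $c\ge b-a$. The vector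 $v=\sigma/c$ has integer coordinates $\langle e_i,\sigma\rangle/c$, and $\operatorname{wd}(v)=(b-a)/c\le1$. Thus $v\in V$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
First, $V$ spans $\mathbb R^n$. Otherwise there is $e\ne0$ orthogonal to all elements of $V$, and by Lemma~\ref{lem:normal} the derivative of $\chi$ in the direction $e$, which is the measure $\langle\sigma,e\rangle|D\chi|$, vanishes. Let $\rho\in C_c^\infty(\mathbb R^n)$ have integral $1$. Then $\chi*\rho$ is smooth, compactly supported and constant along lines parallel to $e$, so it is zero; but its integral is $|G|=1$.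

Choose linearly independent $v_1,\dots,v_n\in V$ and let $A$ be the integer matrix with rows $v_i$, so that $|\det A|\ge1$. Since $\operatorname{wd}(v_i)\le1$, the set $AG$ lies in a unit cube $\alpha+[0,1]^n$. Its measure is $|\det A|\,|G|=|\det A|\ge1$. Hence $|\det A|=1$, and $AG$ is a closed subset of full measure in the cube, so it is the cube. Thus $G=A^{-1}\alpha+A^{-1}[0,1]^n$ with $A^{-1}\in GL_n(\mathbb Z)$. The last sentence of the theorem follows, since a finite lower limit forces a parallelepiped.
\end{proof}

\begin{remark}\label{rem:hyp}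
(i) \emph{Isotropy} is used only in the blow-up. The tile of Theorem~\ref{thm:A} has finite perimeter by the argument above, but $M^k$ does not flatten it: over each interval $(c,c+1)$, $c=0,\dots,2^k-1$, the set $M^kG$ is a stack of $3^k$ translates $G+(c,e)$ with consecutive integers $e$, so its lower edge there is a translate of the lower edge of $G$.

(ii) \emph{The linear bound} enters through the ratio $|(G+h)\setminus G|/|h|$. For the tile of Theorem~\ref{thm:C} this ratio is at least $\frac23N$ at $h=(3^{-N},0)$.

(iii) \emph{The condition $|G|=1$} is used in Lemma~\ref{lem:attractor}(d) and in the final comparison of volumes. For $M=2$, $D=\{0,3\}$, $G=[0,3]$, the translate $G-1$ straddles the endpoint of $M^kG=[0,3\cdot2^k]$, and $G$ is not a unit segment.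
\end{remark}

\section{Dimension one: proof of Theorem \ref{thm:D}}\label{sec:line}

Now $M$ is an integer with $|M|=m\ge2$. Two obstacles separate us from Proposition~\ref{prop:segments}: $G$ need not be a tile, and $\boldsymbol s(G)=1$ is weaker than a linear bound on the collar. The first is removed by a normalization. For the second we pass to the integer sets $D_r$, which describe $G$ at scale $m^{-r}$. The hypothesis says that the number of gaps of $D_r$ grows subexponentially in $r$, and we must deduce that $D_r$ has a bounded number of irregularities. Both steps rest on one linear operator.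

\subsection{Normalization}
By \eqref{eq:series}, replacing $D$ by $D-d_0$ translates $G$, so we may assume $0\in D$. Let $\gamma=\gcd(D)\ge1$. If $d/\gamma\equiv d'/\gamma\pmod m$ for $d,d'\in D$, then $d\equiv d'\pmod m$ and $d=d'$; so $D/\gamma$ is again a complete set of residues, with attractor $G/\gamma$. Since $(G/\gamma)_\varepsilon=G_{\gamma\varepsilon}/\gamma$, and only small $\varepsilon$ matter in the definition of $\boldsymbol s$, neither $\boldsymbol s$ nor the property of being a segment changes. From now on
\begin{equation}\label{eq:normal}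
0\in D,\qquad\gcd(D)=1 .
\end{equation}

\subsection{The transfer operator}
Let $e(t)=e^{2\pi it}$ and $\mathbb T=\mathbb R/\mathbb Z$; integrals of functions on $\mathbb T$ are over one period, and $\hat f(j)=\int f(x)e(-jx)\,dx$. Each $x\in\mathbb T$ has $m$ preimages $y_0+i/m$, $0\le i<m$, under $y\mapsto My$. For a trigonometric polynomial $f$ put
\[
Pf(x)=\frac1m\sum_{My=x}f(y).
\]
For $f(y)=e(jy)$ the sum is $e(jy_0)\cdot\frac1m\sum_ie(ji/m)$, which is $e((j/M)x)$ if $m\mid j$ and $0$ otherwise. Hence $Pf$ is a trigonometric polynomial with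
\begin{equation}\label{eq:P}
\widehat{Pf}(j)=\hat f(Mj),
\end{equation}
and in particular $\int Pf=\int f$. Let $u_r:\mathbb Z\to\{0,1\}$ be the indicator of $D_r$ and
\[
\Delta_r(x)=\sum_{k}u_r(k)e(-kx),\qquad\Delta=\Delta_1,\qquad Lf=P(|\Delta|^2f).
\]
The unique representation $D_r=D+MD_{r-1}$ gives $\Delta_r(x)=\Delta(x)\Delta_{r-1}(Mx)$. Let $K=\max D-\min D\ge1$, and let $\mathcal T$ be the finite-dimensional space of trigonometric polynomials of degree at most $K$.

\begin{lemma}\label{lem:L}
\begin{itemize}
\item[(a)] $L$ maps $\mathcal T$ into itself and nonnegative functions to nonnegative functions, and $L1=m$.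
\item[(b)] If $f(x)=|p(e(-x))|^2$ with $p(z)=\sum_{j=0}^qp_jz^j$, then for all $r\ge0$
\[
\int L^rf=\sum_{k\in\mathbb Z}|c_r(k)|^2,\qquad c_r(k)=\sum_{j=0}^qp_j\,u_r(k-j).
\]
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $|\Delta(y)|^2=\sum_{d,d'\in D}e((d-d')y)$, of degree $K$. For $f\in\mathcal T$ the product $|\Delta|^2f$ has degree at most $2K$, so $Lf$ has degree at most $2K/m\le K$ by \eqref{eq:P}. Positivity is visible from the definition of $P$. By \eqref{eq:P}, $\widehat{L1}(j)$ is the number of pairs with $d-d'=Mj$. Distinct digits are not congruent modulo $m$, so this number is $m$ for $j=0$ and $0$ otherwise.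

(b) We show by induction that $\int L^rf=\int|\Delta_r|^2f$ for every trigonometric polynomial $f$. For $r=0$ we have $\Delta_0=1$. The definition of $P$ gives $\varphi\cdot Pg=P(\varphi(M\,\cdot)\,g)$, so
\[
\int L^{r-1}(Lf)=\int|\Delta_{r-1}|^2\,P(|\Delta|^2f)=\int|\Delta_{r-1}(My)|^2|\Delta(y)|^2f(y)\,dy=\int|\Delta_r|^2f .
\]
Now $\Delta_r(x)\,p(e(-x))=\sum_{l,j}u_r(l)p_j\,e(-(l+j)x)=\sum_kc_r(k)e(-kx)$, and Parseval's identity concludes.
\end{proof}

Part (b) is the reason for introducing $L$: the energy of the sequence $u_r$ passed through any finite filter $p$ is computed, for all $r$ at once, by the powers of one operator.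

\subsection{The normalized attractor is a tile}

\begin{lemma}\label{lem:tile}
Under \eqref{eq:normal}, $|G|=1$.
\end{lemma}

\begin{proof}
Let $\alpha_j=|G\cap(G+j)|$ and $\Phi(x)=\sum_j\alpha_je(jx)$. This is a trigonometric polynomial since $G$ is bounded, and it is real since $\alpha_{-j}=\alpha_j$. By Lemma~\ref{lem:attractor}(b) it suffices to show that $\alpha_j=0$ for $j\ne0$, that is, that $\Phi$ is constant. By Lemma~\ref{lem:attractor}(a),
\[
m\alpha_j=|MG\cap(MG+Mj)|=\sum_{d,d'\in D}|(G+d)\cap(G+d'+Mj)|=\sum_{d,d'\in D}\alpha_{Mj-(d-d')},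
\]
and the last sum is the coefficient of $e(Mjy)$ in $|\Delta|^2\Phi$. By \eqref{eq:P}, $L\Phi=m\Phi$. With $W=|\Delta|^2/m^2\ge0$, this identity and $L1=m$ read
\[
\Phi(x)=\sum_{My=x}W(y)\Phi(y),\qquad\sum_{My=x}W(y)=1\qquad(x\in\mathbb T).
\]
So each value of $\Phi$ is a weighted average of its values at the preimages, and a maximum principle applies. Suppose that $\Phi$ is not constant, and let $F\subset\mathbb T$ be the finite nonempty set where it is minimal. For $x\in F$ the set $F_x=\{y:My=x,\ W(y)>0\}$ is nonempty and contained in $F$. The sets $F_x$, $x\in F$, are pairwise disjoint, so each is a single point and together they exhaust $F$. The weight at this single point is $1$. Thus every $y\in F$ satisfies $|\Delta(y)|=m$, which forces the $m$ unit numbers $e(-dy)$ to be equal; since $0\in D$, they equal $1$. Hence $dy=0$ in $\mathbb T$ for all $d\in D$, and writing $1$ as an integer combination of the digits we get $y=0$. So $F=\{0\}$. The argument applied to $-\Phi$ shows that the maximum is also attained at $0$, so $\Phi$ is constant, a contradiction.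
\end{proof}

For example, $M=3$, $D=\{0,1,5\}$ satisfies \eqref{eq:normal}, so its attractor has measure $1$. It contains $0$ and $\sum_k5\cdot3^{-k}=\frac52$, so it is not a segment, and Theorem~\ref{thm:D} asserts that $\boldsymbol s<1$ for it.

\subsection{From subexponential growth to an invariant function}
Assume now $\boldsymbol s(G)=1$. Let $N_r$ be the number of $k\in\mathbb Z$ with $u_r(k+1)\ne u_r(k)$. Since $D_r$ is finite and nonempty, $N_r\ge2$.

\begin{lemma}\label{lem:N}
For every $\lambda>1$ the series $\sum_{r\ge0}\lambda^{-r}N_r$ converges.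
\end{lemma}

\begin{proof}
Let $\chi=\mathbf 1_G$. By Lemma~\ref{lem:attractor}(a), $\chi(M^{-r}x)=\sum_ku_r(k)\chi(x-k)$ for almost all $x$, hence $\chi(M^{-r}(x+1))=\sum_ku_r(k+1)\chi(x-k)$. By Lemma~\ref{lem:tile} the functions $\chi(\cdot-k)$ are indicators of essentially disjoint sets of measure $1$. Therefore
\[
N_r=\int_{\mathbb R}\bigl|\chi(M^{-r}x+M^{-r})-\chi(M^{-r}x)\bigr|\,dx=m^r\|\chi(\cdot+M^{-r})-\chi\|_{L^1}.
\]
Choose $s<1$ with $m^{1-s}<\lambda$. Since $\boldsymbol s(G)=1$, there is $C$ with $|G_\varepsilon|-|G|\le C\varepsilon^s$ on $(0,1]$, and Lemma~\ref{lem:nbhd}(a) gives $N_r\le2Cm^{r(1-s)}$.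
\end{proof}

This lemma is the only place where $\boldsymbol s(G)=1$ is used. Let $f_0(x)=|1-e(-x)|^2\in\mathcal T$. Lemma~\ref{lem:L}(b) with $p(z)=1-z$ gives $\int L^rf_0=N_r$. In the model case $M=m$, $D=\{0,\dots,m-1\}$ we have $D_r=\{0,\dots,m^r-1\}$ and $N_r=2$; here $|\Delta(y)|^2f_0(y)=|1-e(-my)|^2=f_0(My)$, so $Lf_0=f_0$. In general, the lemma does not exclude that $N_r$ grows, say, linearly. We do not try to bound $N_r$. Instead we replace $f_0$ by a fixed point of $L$, for which the corresponding energy is constant in $r$.

\begin{lemma}\label{lem:h}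
There is $h\in\mathcal T$ with $h\ge0$, $\int h=1$ and $Lh=h$.
\end{lemma}

\begin{proof}
Let $f_r=L^rf_0\in\mathcal T$. Then $f_r\ge0$, so $|\hat f_r(j)|\le\int f_r=N_r$ for all $j$. By Lemma~\ref{lem:N}, for $\lambda>1$ the series $R_\lambda=\sum_{r\ge0}\lambda^{-r}f_r$ converges in $\mathcal T$. We have $R_\lambda\ge0$, $LR_\lambda=\sum_r\lambda^{-r}f_{r+1}=\lambda(R_\lambda-f_0)$, and $\rho_\lambda:=\int R_\lambda\ge2\sum_r\lambda^{-r}\to\infty$ as $\lambda\downarrow1$. The functions $h_\lambda=R_\lambda/\rho_\lambda$ lie in the set $\{h\in\mathcal T:h\ge0,\ \int h=1\}$, which is closed and has all Fourier coefficients bounded by $1$, hence is compact. They satisfy $Lh_\lambda=\lambda h_\lambda-\lambda f_0/\rho_\lambda$. A limit point $h$ of $h_\lambda$ as $\lambda\downarrow1$ has the required properties.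
\end{proof}

\subsection{The sets $D_r$ are piecewise periodic}
The Fej\'er--Riesz theorem states that a nonnegative trigonometric polynomial is the squared modulus of an algebraic polynomial on the unit circle. So $h(x)=|p(e(-x))|^2$ with $p(z)=\sum_{j=0}^qp_jz^j\ne0$, and after dividing by a power of $z$ we have $p_0p_q\ne0$. Also $q\ge1$: otherwise $h=1$, while $L1=m\ne1$. Let $c_r$ be as in Lemma~\ref{lem:L}(b). In the model case $p=(1-z)/\sqrt2$, and $c_r$ has two nonzero entries, which mark the ends of $D_r$.

\begin{lemma}\label{lem:periodic}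
\begin{itemize}
\item[(a)] There is $B$, independent of $r$, such that $c_r$ has at least one and at most $B$ nonzero entries.
\item[(b)] Let $\Theta=\{a/\pi:\ a,\pi\in\mathbb Z,\ 0\le a\le\pi,\ 1\le\pi\le2^q\}$. If $J$ is an interval of integers, finite or infinite, on which $c_r=0$, then there is $\theta\in\Theta$ with
\[
\bigl|\#(D_r\cap J')-\theta\,\#J'\bigr|\le2^q\quad\text{for every finite interval of integers }J'\subset J.
\]
\end{itemize}
\end{lemma}

\begin{proof}
(a) By Lemmas~\ref{lem:L}(b) and \ref{lem:h}, $\sum_k|c_r(k)|^2=\int L^rh=1$. Since $u_r$ takes the values $0$ and $1$, each $c_r(k)$ is a sum of a subset of $p_0,\dots,p_q$. If $\delta>0$ is the least modulus of a nonzero subset sum, then $B=\lfloor\delta^{-2}\rfloor$ works.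

(b) If $\#J<2^q$, take $\theta=0$. Otherwise consider the windows $w_k=(u_r(k-q+1),\dots,u_r(k))\in\{0,1\}^q$. The equation $c_r(k)=0$ can be solved for $u_r(k)$ because $p_0\ne0$, and for $u_r(k-q)$ because $p_q\ne0$. So for $k\in J$ we have $w_k=Tw_{k-1}$, where $T$ is a fixed invertible linear map of $\mathbb C^q$. Take $2^q$ consecutive points $k_0+1,\dots,k_0+2^q$ of $J$. Two of the $2^q+1$ windows $w_{k_0},\dots,w_{k_0+2^q}$ coincide, say $w_i=w_{i+\pi}$ with $1\le\pi\le2^q$, so $T^\pi w_i=w_i$. For every $k\in J$ we have $w_k=T^{k-i}w_i$, with a negative exponent if $k<i$, and this expression is $\pi$-periodic in $k$. Hence $u_r$ is $\pi$-periodic on $J$. Let $a$ be the number of ones in a period and $\theta=a/\pi$. Cutting $J'$ into full periods and a remainder of fewer than $\pi$ points gives the bound.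
\end{proof}

\subsection{Passage to the limit}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Let $\rho=\max_{x\in G}|x|$, and let $r$ be even, so that $M^r=m^r$. By Lemmas~\ref{lem:attractor}(a) and \ref{lem:tile}, $G$ is the essentially disjoint union of the pieces $m^{-r}(G+d)$, $d\in D_r$, each of measure $m^{-r}$ and contained in the $\rho m^{-r}$-neighborhood of $m^{-r}d$. Fix $s<t$ and let $\nu_r=\#(D_r\cap[m^rs,m^rt])$. The pieces counted by $\nu_r$ lie in $G\cap[s-\rho m^{-r},t+\rho m^{-r}]$, so $m^{-r}\nu_r\le|G\cap[s,t]|+2\rho m^{-r}$. A piece that meets $[s,t]$ has $d\in[m^rs-\rho,m^rt+\rho]$, so $|G\cap[s,t]|\le m^{-r}(\nu_r+2\rho+2)$. Therefore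
\begin{equation}\label{eq:count}
|G\cap[s,t]|=\lim_{r\to\infty,\ r\ \mathrm{even}}m^{-r}\,\#\bigl(D_r\cap[m^rs,m^rt]\bigr).
\end{equation}

Let $k_1^{(r)}<\dots<k_b^{(r)}$ be the positions of the nonzero entries of $c_r$, and let $J_0^{(r)},\dots,J_b^{(r)}$ be the successive intervals of integers into which they cut $\mathbb Z$, with densities $\theta_i\in\Theta$ given by Lemma~\ref{lem:periodic}(b) (take $\theta_i=0$ for an empty interval). The positions lie in $[\min D_r,\max D_r+q]$, and $|d|\le m^r\max_{d'\in D}|d'|$ for $d\in D_r$, so the numbers $m^{-r}k_i^{(r)}$ are bounded. Since $1\le b\le B$ and $\Theta$ is finite, along a subsequence of even $r$ the number $b$ and the densities $\theta_0,\dots,\theta_b$ are constant and $m^{-r}k_i^{(r)}\to x_i$, where $x_1\le\dots\le x_b$. Put $x_0=-\infty$, $x_{b+1}=+\infty$ and $U_i=(x_i,x_{i+1})$.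

Let $[s,t]\subset U_i$. For large $r$ in the subsequence, the integers of $[m^rs,m^rt]$ form an interval $J'\subset J_i^{(r)}$ with $|\#J'-m^r(t-s)|\le1$. Lemma~\ref{lem:periodic}(b) and \eqref{eq:count} give $|G\cap[s,t]|=\theta_i(t-s)$. By the Lebesgue differentiation theorem $\mathbf 1_G=\theta_i$ almost everywhere on $U_i$, so $\theta_i\in\{0,1\}$ whenever $U_i\ne\emptyset$. Let $G^*$ be the union of the closures of the nonempty $U_i$ with $\theta_i=1$; these are bounded because $G$ is. Since $G$ is closed and has full measure in each of them, $G^*\subset G$. The set $G\setminus G^*$ is relatively open in $G$ and null, since it is contained in the union of the points $x_i$ and of the null sets $G\cap U_i$ with $\theta_i=0$. By Lemma~\ref{lem:attractor}(c) it is empty.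

Thus the tile $G=G^*$ is a finite union of segments of positive length, and Proposition~\ref{prop:segments} shows that it is a segment. Undoing the normalization, the original attractor is a segment.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AFP}
Ambrosio, Fusco and Pallara, \emph{Functions of Bounded Variation and Free Discontinuity Problems}.

\bibitem{EG}
Evans and Gariepy, \emph{Measure Theory and Fine Properties of Functions}.

\bibitem{Protasov}
Vladimir Yu. Protasov, \emph{Surface dimension, tiles, and synchronising automata}, arXiv:2109.12285 (2021).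

\end{thebibliography}
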